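# A bilinear form on a Baire space that is separately continuous and nowhere continuous

## 1. Theorem A and the hypotheses it tests

Topological Abelian groups are written additively and are assumed Hausdorff. "Generalized polynomial" is abbreviated to g.p.; the definition follows the theorem.

**Theorem A.** There is a connected Hausdorff topological Abelian group $V$ such that $V$ and $V\times V$ are Baire, and a function $B\colon V\times V\to\mathbb R$ such that all $B(\cdot,y)$ and $B(x,\cdot)$ are continuous and additive (hence g.p. of degree $\le 1$), while $B$ is discontinuous at every point of $V\times V$. In particular $B$ is separately g.p. but not a g.p. on $V\times V$.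

The proof works in ZFC. The group it produces is a locally convex real vector space, and $B$ is a symmetric bilinear form on it. We now say what the words mean and why one would want such an object.

**Definition (differences, degree, g.p.).** For a function $f$ on an Abelian group $G$ and $h\in G$ put $\Delta_hf(x)=f(x+h)-f(x)$. We say that $f\colon G\to\mathbb C$ has degree $\le n$ (where $n\ge 0$ is an integer) if $\Delta_{h_1}\cdots\Delta_{h_{n+1}}f=0$ for all $h_1,\dots,h_{n+1}\in G$. If $G$ is a topological Abelian group, $f$ is a *generalized polynomial* if it is continuous and has degree $\le n$ for some $n$.

Degree $\le 0$ means constant. On $\mathbb R$, the function $x^2$ has $\Delta_h x^2=2hx+h^2$, $\Delta_k\Delta_hx^2=2hk$, and a third difference gives $0$, so it has degree $\le 2$. An additive function $a$ has $\Delta_ha=a(h)$, a constant, so $\Delta_k\Delta_ha=0$: continuous additive functions are g.p. of degree $\le 1$. Continuity is part of the definition. Two remarks used freely: translates, differences and finite linear combinations of g.p. are g.p., and $\Delta_h,\Delta_k$ and all translations commute.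

**Definition (separately g.p.).** Give $G\times H$ the product topology. A function $f\colon G\times H\to\mathbb C$ is *separately g.p.* if $f(\cdot,y)$ is a g.p. on $G$ for every $y\in H$ and $f(x,\cdot)$ is a g.p. on $H$ for every $x\in G$.

For example $f(x,y)=xy$ on $\mathbb R\times\mathbb R$ has degree $\le1$ in each variable. As a function on the group $\mathbb R\times\mathbb R$ it satisfies $\Delta_{(h,k)}f(x,y)=xk+hy+hk$ and $\Delta_{(h',k')}\Delta_{(h,k)}f=h'k+hk'$, and the third difference vanishes. So it is a g.p. of degree $\le 2=1+1$.

**Definition (Baire).** A topological space is *Baire* if every intersection of countably many dense open sets is dense. Equivalently, a countable union of closed sets with empty interior has empty interior. In particular, if a nonempty Baire space is covered by countably many closed sets, one of them has nonempty interior.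

Complete metric spaces and locally compact Hausdorff spaces are Baire, by the Baire category theorem. The rationals are not.

The question comes from Gergely Kiss and Miklós Laczkovich, "Separately polynomial functions", arXiv:2101.03094 (2021). It concerns the following known result, which keeps its number.

**Theorem 3 (known).** Suppose that the topological Abelian groups $G,H$ are connected and Baire, and either (i) at least one of $G$ and $H$ is metrizable, or (ii) $G$ and $H$ are locally compact. If $f\colon G\times H\to\mathbb C$ is separately g.p., then $f$ is a g.p. on $G\times H$.

Are (i) and (ii) needed, or do "connected" and "Baire" suffice? Theorem A, with $G=H=V$, says they do not suffice. It is also known that, for connected Baire $G,H$, a separately g.p. function with at least one point of joint continuity is a g.p. on $G\times H$. So any counterexample must be discontinuous at *every* point, as the one in Theorem A is.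

Sections 2–6 prove Theorem A and Section 7 makes the example small. Section 8 shows that joint continuity is the only thing that can go wrong (Theorem B), and Section 9 gives a sufficient condition weaker than both (i) and (ii) (Theorem C).

## 2. Bi-additive functions and the role of a countable base

The simplest functions that are g.p. in each variable and really involve both variables are the bi-additive ones. If $f\colon G\times H\to\mathbb R$ is additive in each variable, then
$$f(a+x,b+y)=f(a,b)+f(a,y)+f(x,b)+f(x,y).\qquad (1)$$
If $f$ is also separately continuous, the first three terms on the right are jointly continuous in $(x,y)$. Hence $f$ is continuous at $(a,b)$ if and only if it is continuous at $(0,0)$. So a separately continuous bi-additive function is continuous everywhere or nowhere.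

On $\mathbb R\times\mathbb R$ a separately continuous bi-additive $f$ is continuous: continuous additive functions on $\mathbb R$ are linear, so $f(x,y)=x f(1,y)=xy f(1,1)$. In the same way, on $\mathbb R^p\times\mathbb R^q$ we get $f(x,y)=\sum_{i,j} f(e_i,e_j)x_iy_j$. A counterexample needs infinite dimension.

The first thing to try is a category argument, and it goes quite far.

**Proposition 1.** Let $G$ be a Baire topological Abelian group and let $H$ be a topological Abelian group with a countable neighbourhood base at $0$. Then every separately continuous bi-additive $f\colon G\times H\to\mathbb R$ is continuous.

*Proof.* By (1) it is enough to prove continuity at $(0,0)$. Let $\varepsilon>0$, let $(U_n)$ be a countable neighbourhood base at $0\in H$, and put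
$$A_n=\{x\in G:\ |f(x,y)|\le\varepsilon\ \text{ for all } y\in U_n\}.$$
Each $A_n$ is closed, being an intersection over $y\in U_n$ of closed sets. Given $x$, the function $f(x,\cdot)$ is continuous with $f(x,0)=0$, so $x\in A_n$ for some $n$. Thus $G=\bigcup_nA_n$, and some $A_n$ contains a nonempty open set $O$. The set $O-O$ is an open neighbourhood of $0$. For $x=o-o'$ with $o,o'\in O$ and for $y\in U_n$ we have $|f(x,y)|\le|f(o,y)|+|f(o',y)|\le2\varepsilon$. So $|f|\le2\varepsilon$ on $(O-O)\times U_n$. $\square$

The proof stops at one precise place when $H$ has no countable base: the sets
$$A_U=\{x:|f(x,y)|\le\varepsilon\ \forall y\in U\},$$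
with $U$ running over a neighbourhood base at $0$, still are closed and still cover $G$, but there are uncountably many of them, and the Baire property says nothing about uncountable covers. Consequently, in a bi-additive counterexample with both groups Baire, neither group can have a countable base at $0$ (exchange the roles of $G$ and $H$ for the other half). We shall see at the end of Section 5 that in our example every $A_U$ really has empty interior.

## 3. Forms that are discontinuous on spaces that are not Baire

Without the Baire property, discontinuous examples are easy to find. They all use the following topology.

**Definition (topology of a form).** Let $V$ be a real vector space and $B$ a symmetric bilinear form on $V$. The *topology of $B$* is the coarsest topology on $V$ for which all linear functionals $x\mapsto B(x,v)$, $v\in V$, are continuous.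

Since it is generated by linear functionals, it makes addition and scalar multiplication continuous and is locally convex. A neighbourhood base at $a\in V$ is given by the sets
$$\{x\in V:\ |B(x-a,v)|<\varepsilon\ \text{ for all } v\in E\},\qquad E\subset V\text{ finite},\ \varepsilon>0.\qquad (2)$$
By definition $B(\cdot,v)$ is continuous for each $v$, and by symmetry so is $B(v,\cdot)$. So separate continuity comes for free, and in this topology it is achieved with the fewest open sets possible. The Baire property is the difficulty.

*Finite sequences.* Let $V=\mathbb R^{(\mathbb N)}$ be the space of real sequences with finitely many nonzero terms, with $B(x,y)=\sum_i x_iy_i$. Each $B(\cdot,v)$ is a finite combination of coordinates, so the topology of $B$ is coordinatewise convergence. The unit vectors satisfy $e_n\to0$ while $B(e_n,e_n)=1$, so $B$ is discontinuous at $(0,0)$. But $V$ is not Baire. The subspaces $L_k=\{x:x_i=0\ \forall i>k\}$ are closed and cover $V$, and they have empty interior because every nonempty open set contains a basic set that leaves all but finitely many coordinates free. Proposition 1 told us that this had to happen, since $V$ has a countable base at $0$.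

*The weak topology of $\ell^2$.* Let $V=\ell^2$ with $B$ the inner product; the topology of $B$ is the weak topology. Again $e_n\to0$ and $B(e_n,e_n)=1$. Again $V$ is not Baire: the balls $\{\|x\|\le n\}=\bigcap_{\|v\|\le1}\{x:|B(x,v)|\le n\}$ are weakly closed and cover $V$. They have empty weak interior, because every nonempty weakly open set contains a translate of a subspace of finite codimension and so is unbounded.

The two failures have the same shape. A Baire argument picks open sets one after another, and each fixes finitely many of the numbers $B(x,v)$ approximately. In the limit we have prescribed $B(x,v)$ for countably many $v$, and we need a point $x$ with exactly those values. In $\mathbb R^{(\mathbb N)}$ the system $B(x,e_i)=1$ for all $i$ has no solution; in $\ell^2$ the system $B(x,e_i)=i$ for all $i$ has none.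

*Half a solution.* Pair $\mathbb R^{\mathbb N}$ with $\mathbb R^{(\mathbb N)}$ by $\langle x,y\rangle=\sum_i x_iy_i$. If $C\subset\mathbb R^{(\mathbb N)}$ is linearly independent and $c\colon C\to\mathbb R$ is arbitrary, there is $x\in\mathbb R^{\mathbb N}$ with $\langle x,v\rangle=c(v)$ on $C$: extend $c$ to a linear functional on $\mathbb R^{(\mathbb N)}$, and note that every linear functional there is $\langle x,\cdot\rangle$ with $x_i$ its value at $e_i$. So the left factor has all the solutions it needs. The right factor does not: in the topology given by all $\langle x,\cdot\rangle$, it is still the union of the closed subspaces $L_k$, which are proper and hence have empty interior. (A subspace $L$ with an interior point contains, after a translation, a neighbourhood $U$ of $0$; for each $x$ we have $tx\in U\subset L$ for some $t\ne 0$, so $x\in L$ and $L$ is the whole space.)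

What is wanted is one space that solves, inside itself, every countable system that it can pose.

## 4. Solvability of countable systems and the Baire property

**Definition (Property $(*)$).** Let $V$ be a real vector space with a symmetric bilinear form $B$. We say that $(V,B)$ has *Property $(*)$* if for every countable linearly independent $C\subset V$ and every $c\colon C\to\mathbb R$ there is $x\in V$ with $B(x,v)=c(v)$ for all $v\in C$. ("Countable" includes finite.)

For instance $\mathbb R$ with $B(s,t)=st$ has $(*)$: a linearly independent set is empty or $\{v\}$ with $v\ne0$, and $x=c(v)/v$ works. The two spaces of Section 3 fail it, by the unsolvable systems written there. Linear independence is needed in the definition, since $B(x,2v)=2B(x,v)$ in any case.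

**Lemma 1.** If $V$ is a real vector space with a symmetric bilinear form $B$ satisfying $(*)$, then $V$ with the topology of $B$ is Baire.

*Proof.* Let $O_1,O_2,\dots$ be dense open sets and $U$ a nonempty open set. We must find a point of $U\cap\bigcap_nO_n$.

**Step 1: what to build.** The purpose is to turn the nested open sets of the usual Baire argument into conditions on countably many numbers $B(x,v)$. We construct finite linearly independent sets $F_1\subset F_2\subset\cdots$ in $V$ and bounded open intervals $J_n(v)$ for $v\in F_n$ such that the sets
$$W_n=\{x\in V:\ B(x,v)\in J_n(v)\ \text{ for all } v\in F_n\}$$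
satisfy

1. $W_n\neq\emptyset$;
2. $W_n\subset U\cap O_1\cap\dots\cap O_n$;
3. $\overline{J_n(v)}\subset J_{n-1}(v)$ for $n\ge2$ and $v\in F_{n-1}$.

The sets $W_n$ are open, being defined by finitely many strict conditions on continuous functionals.

**Step 2: the inductive construction.** This step produces $F_n$ and $J_n$ from the previous stage. Put $W_0=U$ and $F_0=\emptyset$. Given $W_{n-1}$, open and nonempty, use the density of $O_n$ to pick $x_n\in W_{n-1}\cap O_n$. By (2) there are a finite $E\subset V$ and $\varepsilon>0$ with
$$\{x:\ |B(x-x_n,v)|<\varepsilon\ \text{ for all } v\in E\}\subset W_{n-1}\cap O_n.$$
Extend $F_{n-1}$ to a basis $F_n$ of the finite dimensional space $\operatorname{span}(F_{n-1}\cup E)$. For $\delta>0$ let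
$$J_n(v)=\big(B(x_n,v)-\delta,\ B(x_n,v)+\delta\big),\qquad v\in F_n.$$
Then $x_n\in W_n$, which gives 1. Write each $e\in E$ as $e=\sum_{v\in F_n}a_{e,v}v$. For $x\in W_n$ we have
$$|B(x-x_n,e)|\le\sum_{v\in F_n}|a_{e,v}|\,|B(x-x_n,v)|\le\delta\sum_{v\in F_n}|a_{e,v}|,$$
which is $<\varepsilon$ for all $e\in E$ when $\delta$ is small. For such $\delta$ we get $W_n\subset W_{n-1}\cap O_n$, and 2 follows by induction. Finally, if $n\ge2$ and $v\in F_{n-1}$, then $x_n\in W_{n-1}$ means that $B(x_n,v)$ lies in the open interval $J_{n-1}(v)$. Shrinking $\delta$ once more (there are finitely many such $v$) gives $\overline{J_n(v)}=[B(x_n,v)-\delta,B(x_n,v)+\delta]\subset J_{n-1}(v)$, which is 3.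

**Step 3: the limiting values.** This step chooses one number for each $v$. Let $F=\bigcup_nF_n$. It is countable, and it is linearly independent because any finite subset lies in some $F_n$. Fix $v\in F$. The intervals $\overline{J_n(v)}$, for those $n$ with $v\in F_n$, are nonempty, compact and decreasing, so they have a common point $c(v)$. By 3, $c(v)\in\overline{J_{n+1}(v)}\subset J_n(v)$ for each such $n$, so $c(v)\in\bigcap_{n:\,v\in F_n}J_n(v)$.

**Step 4: the point.** This is where $(*)$ replaces completeness. By $(*)$ there is $x\in V$ with $B(x,v)=c(v)$ for all $v\in F$. Then $B(x,v)\in J_n(v)$ for every $n$ and $v\in F_n$, so $x\in\bigcap_nW_n\subset U\cap\bigcap_nO_n$. $\square$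

In $\mathbb R^{(\mathbb N)}$, Steps 1–3 go through word for word and only Step 4 fails.

## 5. Consequences of $(*)$: separation, products, and discontinuity

Everything else in Theorem A also follows from $(*)$ once the dimension is infinite.

**Lemma 2.** Let $(V,B)$ have Property $(*)$, and give $V$ the topology of $B$. Then $V$ is Hausdorff and connected, and $V\times V$ with the product topology is Baire.

*Proof.* **Step 1: Hausdorff.** By translation it suffices to separate $0$ from $x\neq0$. Apply $(*)$ to $C=\{x\}$ and $c(x)=1$: there is $y$ with $B(y,x)=1$, so $B(x,y)=1$. The continuous functional $B(\cdot,y)$ takes the values $0$ at $0$ and $1$ at $x$.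

**Step 2: connected.** For $x\in V$ the map $t\mapsto tx$, $t\in[0,1]$, is continuous and joins $0$ to $x$.

**Step 3: the product topology comes from a form.** The aim is to apply Lemma 1 to $V\times V$. Define
$$\tilde B\big((x,x'),(v,v')\big)=B(x,v)+B(x',v'),$$
a symmetric bilinear form on $V\times V$. The product topology is the coarsest one making all $(x,x')\mapsto B(x,v)$ and all $(x,x')\mapsto B(x',v')$ continuous. These are $\tilde B(\cdot,(v,0))$ and $\tilde B(\cdot,(0,v'))$, and every $\tilde B(\cdot,(v,v'))$ is the sum of two of them. So the product topology is the topology of $\tilde B$.

**Step 4: $\tilde B$ has Property $(*)$.** Let $C\subset V\times V$ be countable and linearly independent and $c\colon C\to\mathbb R$. Let $P\subset V$ be the countable set of all components of elements of $C$, let $C_0$ be a maximal linearly independent subset of $P$, and let $S=\operatorname{span}C_0=\operatorname{span}P$. Then $C\subset S\times S$. Since $C$ is linearly independent, $c$ extends to a linear functional $\Phi$ on $S\times S$. Put $\varphi(v)=\Phi(v,0)$ and $\varphi'(v')=\Phi(0,v')$, so that $\Phi(v,v')=\varphi(v)+\varphi'(v')$. By $(*)$ for $B$ there are $x,x'\in V$ with $B(x,v)=\varphi(v)$ and $B(x',v)=\varphi'(v)$ for all $v\in C_0$.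 By linearity these hold for all $v\in S$. Hence $\tilde B((x,x'),(v,v'))=\Phi(v,v')$ on $S\times S$, and in particular it equals $c$ on $C$.

By Lemma 1, applied to $(V\times V,\tilde B)$, the space $V\times V$ is Baire. $\square$

**Lemma 3.** Let $(V,B)$ have Property $(*)$ and let $V$ be infinite dimensional. Then $B$ is discontinuous at every point of $V\times V$.

*Proof.* **Step 1: a large value near the origin.** We show that $B$ is unbounded on $U\times U'$ for all neighbourhoods $U,U'$ of $0$. By (2) there are finite $E,E'\subset V$ with
$$U\supset W:=\{x:B(x,v)=0\ \forall v\in E\},\qquad U'\supset W':=\{y:B(y,v)=0\ \forall v\in E'\}.$$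
The subspace $W$ has finite codimension in the infinite dimensional space $V$, so it is infinite dimensional, and there is $x\in W\setminus\operatorname{span}E'$. Let $D$ be a basis of $\operatorname{span}E'$. Then $D\cup\{x\}$ is finite and linearly independent, so $(*)$ gives $y$ with
$$B(y,v)=0\ \text{ for } v\in D,\qquad B(y,x)=1.\qquad (3)$$
Thus $ty\in W'\subset U'$ for all $t\in\mathbb R$, while $x\in U$ and $B(x,ty)=t$.

**Step 2: all points.** By Step 1, $B$ is discontinuous at $(0,0)$. It is bi-additive and separately continuous, so by (1) it is discontinuous at every $(a,b)$. $\square$

We can now say exactly how the category argument of Section 2 fails. Let $U'$ be a neighbourhood of $0$, let $E'$ be as above, and suppose $|B(x,y)|\le1$ for all $y\in U'$. Then $x\in\operatorname{span}E'$, for otherwise (3) would supply $y$ with $ty\in U'$ and $B(x,ty)=t$ for all $t$. So the set $A_{U'}$ of Section 2 (with $\varepsilon=1$) lies in a finite dimensional, hence proper, subspace, and has empty interior. The Baire space $V$ is covered by these closed sets with empty interior, which is possible only because there are uncountably many of them.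

## 6. Adjoining all linear functionals, $\omega_1$ times

It remains to construct an infinite dimensional $(V,B)$ with $(*)$. A vector solving $B(x,v)=c(v)$ on $C$ is the same as a vector whose functional $B(x,\cdot)$ extends $c$. If the vector is missing, adjoin the functional itself as a new vector.

**The recursion.** Define real vector spaces $V_\alpha$ ($\alpha<\omega_1$), increasing in $\alpha$, with symmetric bilinear forms $B_\alpha$ extending one another:

- $V_0=\mathbb R$ and $B_0(s,t)=st$.
- $V_{\alpha+1}=V_\alpha\oplus V_\alpha^*$, where $V_\alpha^*$ is the space of all linear functionals on $V_\alpha$, the space $V_\alpha$ is identified with $V_\alpha\oplus0$, and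
$$B_{\alpha+1}\big((v,\varphi),(w,\psi)\big)=B_\alpha(v,w)+\varphi(w)+\psi(v).\qquad (4)$$
- For a limit ordinal $\lambda$, $V_\lambda=\bigcup_{\alpha<\lambda}V_\alpha$ and $B_\lambda=\bigcup_{\alpha<\lambda}B_\alpha$.

Formula (4) is bilinear, exchanging $(v,\varphi)$ with $(w,\psi)$ does not change it, and for $\varphi=\psi=0$ it is $B_\alpha(v,w)$. So the recursion is consistent. Put $V=\bigcup_{\alpha<\omega_1}V_\alpha$ and $B=\bigcup_{\alpha<\omega_1}B_\alpha$. Any two vectors of $V$ lie in a common $V_\alpha$, so $B$ is a well-defined symmetric bilinear form on $V$.

*The first stages by hand.* Identify $\mathbb R^*$ with $\mathbb R$ by letting $a\in\mathbb R$ act as $t\mapsto at$. Then $V_1=\mathbb R^2$ and $B_1((s,a),(t,b))=st+at+bs$. To prescribe $B(x,1)=p$ for the vector $1\in V_0$, take $x=(0,p)\in V_1$; indeed $B_1((0,p),(1,0))=p$. At each finite stage the dimension doubles, so $\dim V_n=2^n$.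

*Why $\omega$ stages are not enough.* Let $V_\omega=\bigcup_nV_n$ with the topology of $B_\omega$. It solves every *finite* system: a finite linearly independent $C$ lies in some $V_n$, a function on $C$ extends to some $\varphi\in V_n^*$, and $x=(0,\varphi)\in V_{n+1}$ works by (4). But $V_\omega$ is not Baire. It is the union of the proper subspaces $V_n$. They have empty interior, as any proper subspace does. They are closed: if $z\notin V_n$ and $D$ is a basis of $V_n$, solve $B(y,v)=0$ for $v\in D$, $B(y,z)=1$; then $\{x:|B(x-z,y)|<1\}$ is a neighbourhood of $z$ that misses $V_n$. A countable system may involve vectors from all the $V_n$ at once, so it appears at no finite stage. At $\omega_1$ no countable set can be spread out in this way.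

**Proposition 2.** $(V,B)$ has Property $(*)$, and $V$ is infinite dimensional.

*Proof.* **Step 1: a countable system lives at one stage.** Let $C\subset V$ be countable and linearly independent and $c\colon C\to\mathbb R$. For $v\in C$ choose $\alpha_v<\omega_1$ with $v\in V_{\alpha_v}$. The supremum $\alpha$ of countably many countable ordinals is a countable ordinal, so $\alpha<\omega_1$ and $C\subset V_\alpha$.

**Step 2: the next stage solves it.** Since $C$ is linearly independent, $c$ extends to a linear functional $\varphi$ on $V_\alpha$. Let $x=(0,\varphi)\in V_{\alpha+1}$. By (4), for $v\in C$,
$$B(x,v)=B_{\alpha+1}\big((0,\varphi),(v,0)\big)=B_\alpha(0,v)+\varphi(v)+0=\varphi(v)=c(v).$$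

**Step 3: dimension.** As $V_0\neq0$, every $V_\alpha\ne0$, so $V_\alpha^*\neq0$ and $V_\alpha\subsetneq V_{\alpha+1}$ for every $\alpha$. A space with an infinite strictly increasing chain of subspaces is infinite dimensional. $\square$

*Proof of Theorem A.* Give $V$ the topology of $B$. By Proposition 2, Lemma 1 and Lemma 2, $V$ is a locally convex real vector space that is Hausdorff and connected, and $V$ and $V\times V$ are Baire. By the definition of the topology and the symmetry of $B$, all $B(\cdot,y)$ and $B(x,\cdot)$ are continuous; they are additive, so they are annihilated by every $\Delta_h\Delta_k$ and are g.p. of degree $\le1$. Hence $B$ is separately g.p. By Lemma 3, $B$ is discontinuous at every point of $V\times V$. A g.p. is continuous by definition, so $B$ is not a g.p. $\blacksquare$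

So the conditions (i) and (ii) cannot simply be dropped from Theorem 3. The degree $1$ in each variable is the smallest possible for a counterexample: if $f$ is separately g.p. and has degree $\le0$ in one variable, then $f$ depends only on the other variable. It is then a g.p. composed with a coordinate projection, which is a g.p. on the product.

## 7. An example of cardinality continuum

The full duals $V_\alpha^*$ grow very fast, and most of their elements are not needed. Write $\mathfrak c=2^{\aleph_0}$. The *character* of a topological group is the least cardinality of a neighbourhood base at $0$; character at most $\aleph_0$ means metrizable.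

**Remark (small size).** There is a counterexample as in Theorem A of cardinality $\mathfrak c$ and character at most $\mathfrak c$. Under CH its character is exactly $\aleph_1$, the least value not excluded by Theorem 3(i).

**Step 1: a smaller recursion.** We keep only enough functionals for Step 2 of Proposition 2. Replace $V_\alpha^*$ by a subspace $\Phi_\alpha\subset V_\alpha^*$ that contains, for every countable linearly independent $C\subset V_\alpha$ and every $c\colon C\to\mathbb R$, some linear extension of $c$. Formula (4) is unchanged.

**Step 2: counting.** We show by induction that $|V_\alpha|\le\mathfrak c$ can be arranged. If $|V_\alpha|\le\mathfrak c$, there are at most $\mathfrak c^{\aleph_0}=\mathfrak c$ countable sets $C\subset V_\alpha$, and for each of them at most $\mathfrak c^{\aleph_0}=\mathfrak c$ functions $c$. Choose one extension for each of these at most $\mathfrak c$ pairs and let $\Phi_\alpha$ be the linear span of the chosen functionals. Then $|\Phi_\alpha|\le\mathfrak c$, so $|V_{\alpha+1}|\le\mathfrak c$. Countable unions at limit stages and the final union of $\aleph_1\le\mathfrak c$ spaces keep the bound, so $|V|\le\mathfrak c$. As $V\supset V_0=\mathbb R$, equality holds.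

**Step 3: nothing else changes.** Each $\Phi_\alpha\ne0$, since it contains an extension of a nonzero $c$ on a one-point set $\{v\}$, $v\ne0$. So $V$ is infinite dimensional. Property $(*)$ holds by the proof of Proposition 2, with $\varphi$ chosen in $\Phi_\alpha$. Lemmas 1, 2 and 3 use only $(*)$ and the infinite dimension; in particular, Step 4 of Lemma 2 extends $c$ only to $S\times S$ and represents the two component functionals by $(*)$ for $B$. So the proof of Theorem A applies.

**Step 4: character.** The sets (2) with $a=0$, $E\subset V$ finite and $\varepsilon=1/k$ form a neighbourhood base of at most $\mathfrak c$ sets. The character is not at most $\aleph_0$, since then $V$ would be metrizable and Theorem 3(i) would make $B$ continuous (Proposition 1 also excludes this directly). Under CH, $\mathfrak c=\aleph_1$, so the character is $\aleph_1$.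

## 8. The difference equation always survives

In Theorem A the form $B$ is discontinuous, but it still satisfies $\Delta_{u_1}\Delta_{u_2}\Delta_{u_3}B=0$ on $V\times V$, by the computation we made for $xy$. This is no accident.

**Theorem B.** Let $G,H$ be connected Baire topological Abelian groups and $f\colon G\times H\to\mathbb C$ separately g.p. Then there are $m,n$ such that $f(\cdot,y)$ has degree $\le m$ for all $y$, $f(x,\cdot)$ has degree $\le n$ for all $x$, and $\Delta_{u_1}\cdots\Delta_{u_{m+n+1}}f=0$ for all $u_i\in G\times H$. Hence $f$ is a g.p. if and only if it is continuous.

*Proof.* The definition of separately g.p. allows the degree of $f(x,\cdot)$ to depend on $x$. The main point is to bound it uniformly.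

**Step 1: identity principle.** *A g.p. $p$ on a connected group $G$ that vanishes on a nonempty open set $U$ is $0$.* This will pass from "for all $x$ in an open set" to "for all $x$". We use induction on a degree bound $d$ for $p$. If $d=0$, then $p$ is constant and vanishes somewhere, so $p=0$. Let $d\ge1$. Choose $u\in U$ and a symmetric open neighbourhood $W$ of $0$ with $u+W+W\subset U$. Let $h\in W$. For $x\in u+W$ both $x$ and $x+h$ lie in $u+W+W\subset U$, so $\Delta_hp(x)=0$. Thus $\Delta_hp$ is a g.p. of degree $\le d-1$ vanishing on the nonempty open set $u+W$, and by induction $\Delta_hp=0$. The set $\{h\in G:\Delta_hp=0\}$ is the group of periods of $p$. It is a subgroup containing $W$, hence an open subgroup, hence also closed, and so all of $G$ because $G$ is connected. So $p$ is constant, and therefore $0$.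

Connectedness is needed here: on the discrete group $\mathbb Z$ the g.p. $p(k)=k$ vanishes on the open set $\{0\}$.

**Step 2: uniform degrees.** Let $A_n=\{x\in G:\ f(x,\cdot)\text{ has degree}\le n\}$. A point $x$ lies in $A_n$ exactly when all the functions
$$P(x)=\big(\Delta_{k_1}\cdots\Delta_{k_{n+1}}f(x,\cdot)\big)(y),\qquad y,k_1,\dots,k_{n+1}\in H,$$
vanish at $x$. Each $P$ is a finite linear combination of functions $f(\cdot,y')$, so it is a g.p. on $G$. In particular each $P$ is continuous, and $A_n$ is closed. Since every $f(x,\cdot)$ is a g.p., $\bigcup_nA_n=G$. As $G$ is Baire, some $A_n$ has nonempty interior. All the functions $P$ for this $n$ vanish on that interior, so by Step 1 they vanish on $G$; that is, $A_n=G$. The same argument with the variables exchanged gives $m$.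

**Step 3: the joint equation.** We split a difference on $G\times H$ into differences in the two variables. Let $T_u$ denote translation, $T_uf(z)=f(z+u)$. Adding and subtracting $f(x,y+k)$ in $f(x+h,y+k)-f(x,y)$ gives
$$\Delta_{(h,k)}=T_{(0,k)}\Delta_{(h,0)}+\Delta_{(0,k)}.\qquad (5)$$
All these operators commute. Expand a product of $m+n+1$ operators (5). Each term has $r$ factors $\Delta_{(h,0)}$ and $s$ factors $\Delta_{(0,k)}$, besides translations, with $r+s=m+n+1$. So $r\ge m+1$ or $s\ge n+1$. If $r\ge m+1$, let $m+1$ of the factors $\Delta_{(h,0)}$ act first: at $(x,y)$ they give an $(m+1)$-fold difference of $f(\cdot,y)$, which is $0$ by Step 2. If $s\ge n+1$, the factors $\Delta_{(0,k)}$ kill $f$ in the same way. So every term annihilates $f$.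

**Step 4: conclusion.** A g.p. is continuous by definition. Conversely, if $f$ is continuous, Step 3 shows that it has degree $\le m+n$, so it is a g.p. $\square$

## 9. Metrizability modulo a subgroup without real characters

Theorem A shows that something beyond connected and Baire is needed. Conditions (i) and (ii), however, are not optimal. In (ii), for example, one locally compact factor is enough. The reason is that compact subgroups do not carry nonconstant generalized polynomials and can be divided out.

**Theorem C.** Let $G,H$ be connected Baire topological Abelian groups. Suppose one of them, say $G$, has a closed subgroup $N$ such that $G/N$ is metrizable and every continuous homomorphism $N\to\mathbb R$ is trivial (for example, $N$ compact). Then every separately g.p. function $f\colon G\times H\to\mathbb C$ is a g.p.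

A compact $N$ satisfies the condition on homomorphisms: its image in $\mathbb R$ is a compact subgroup, and a subgroup of $\mathbb R$ containing some $a\ne0$ contains all multiples $ka$ and is unbounded. A concrete case is $G=\mathbb R\times\mathbb T$ with $\mathbb T=\mathbb R/\mathbb Z$ and $N=\{0\}\times\mathbb T$.

*Proof.* **Step 1: every g.p. on $N$ is constant.** We lower the degree one unit at a time. Let $p$ be a g.p. on $N$ of degree $\le n$ with $n\ge1$, fix $h_2,\dots,h_n\in N$ and put $q=\Delta_{h_2}\cdots\Delta_{h_n}p$ (so $q=p$ if $n=1$). Then $\Delta_h\Delta_kq=0$ for all $h,k\in N$. At the point $0$ this reads $q(h+k)-q(h)-q(k)+q(0)=0$, so $q-q(0)$ is a continuous homomorphism $N\to\mathbb C$. Its real and imaginary parts are continuous homomorphisms $N\to\mathbb R$, hence $0$. So $q$ is constant, and $\Delta_{h_1}\Delta_{h_2}\cdots\Delta_{h_n}p=0$ for every $h_1\in N$. As $h_2,\dots,h_n$ were arbitrary, $p$ has degree $\le n-1$. After $n$ repetitions $p$ has degree $\le0$.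

**Step 2: $f$ descends to $(G/N)\times H$.** For $x\in G$ and $y\in H$ the map $N\ni s\mapsto f(x+s,y)$ is a translate of $f(\cdot,y)$ restricted to $N$. It is a g.p. on $N$, so it is constant. Let $\pi\colon G\to G/N$ be the quotient map. Then
$$f=g\circ(\pi\times\mathrm{id})\qquad\text{for a function } g\colon(G/N)\times H\to\mathbb C.\qquad (6)$$

**Step 3: $g$ is separately g.p.** For fixed $y$, $g(\cdot,y)\circ\pi=f(\cdot,y)$ is continuous, so $g(\cdot,y)$ is continuous by the definition of the quotient topology. Since $\pi$ is a surjective homomorphism, $g(\cdot,y)$ satisfies the same difference equation as $f(\cdot,y)$. For fixed $x$, $g(\pi(x),\cdot)=f(x,\cdot)$ is a g.p. on $H$.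

**Step 4: $G/N$ satisfies the hypotheses of Theorem 3.** It is Hausdorff because $N$ is closed, metrizable by assumption, and connected as a continuous image of $G$. It is Baire: let $D_k\subset G/N$ be dense open sets. The sets $\pi^{-1}(D_k)$ are open. They are dense, because for a nonempty open $O\subset G$ the set $\pi(O)$ is open ($\pi$ is an open map) and so meets $D_k$, whence $O$ meets $\pi^{-1}(D_k)$. As $G$ is Baire, $\bigcap_k\pi^{-1}(D_k)$ is dense in $G$. Its image under the continuous surjection $\pi$ is dense in $G/N$ and is contained in $\bigcap_kD_k$.

**Step 5: conclusion.** By Theorem 3(i), $g$ is a g.p. on $(G/N)\times H$. In (6), $\pi\times\mathrm{id}$ is a continuous homomorphism, so $f$ is continuous and satisfies the same difference equation as $g$. So $f$ is a g.p. $\square$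

The last statement uses two further notions. A Tychonoff space is *Čech-complete* if it is a $G_\delta$ set in its Stone–Čech compactification. For example, a locally compact Hausdorff space is open there, hence Čech-complete. A topological group is *feathered*, or *almost metrizable*, if it contains a nonempty compact set $K$ such that countably many open sets containing $K$ form a base for the open sets containing $K$. A metrizable group is feathered, with $K$ a point. If $K_0$ is a compact group, $\mathbb R^n\times K_0$ is feathered with $K=\{0\}\times K_0$: by compactness every open set containing $K$ contains $\{|t|<1/k\}\times K_0$ for some $k$.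

**Corollary.** Theorem 3 holds if $G,H$ are connected and Baire and at least one of them is metrizable, or locally compact, or Čech-complete, or, more generally, feathered (almost metrizable).

*Proof.* In each case we name a subgroup $N$ of the factor in question to which Theorem C applies. All of them are compact, hence closed and without nontrivial continuous homomorphisms to $\mathbb R$.

- *Metrizable.* Take $N=\{0\}$.
- *Locally compact.* A connected locally compact Abelian group is topologically isomorphic to $\mathbb R^n\times K$ with $K$ compact (Hewitt–Ross, *Abstract Harmonic Analysis I*, Thm. 9.14). Take $N=K$; the quotient is $\mathbb R^n$, which is metrizable.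
- *Feathered.* By Pasynkov's theorem (see Arhangel'skii–Tkachenko, *Topological Groups and Related Structures*, Section 4.3), $G$ is feathered if and only if it has a compact subgroup $N$ with $G/N$ metrizable. Take this $N$.
- *Čech-complete.* Čech-complete groups are feathered (same reference), so the previous case applies. $\square$

Read in the other direction, with Theorem A in hand, the Corollary says that the group $V$ of Section 6 is not metrizable, not locally compact, not Čech-complete and not feathered. More precisely, by Theorem C, whenever $N$ is a closed subgroup of $V$ with $V/N$ metrizable, there is a nontrivial continuous homomorphism $N\to\mathbb R$.
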